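\title{Hadamard-defective products of secant varieties of Segre--Veronese varieties}

\begin{abstract}
We show that the Hadamard product $\sigma_2(X)\star\sigma_2(X)$ for the Segre variety $X=\mathbb{P}^1\times\mathbb{P}^1\times\mathbb{P}^5\subset\mathbb{P}^{23}$ has dimension $22$, while its expected dimension is $23$. This disproves the conjecture that Hadamard products of secant varieties of Segre--Veronese varieties always have the expected dimension. The cause is that $\sigma_2(X)$ is a determinantal variety, stable under a torus larger than that of $X$. We compute the dimension of Hadamard products of determinantal varieties in a range of parameters, and we use it to find all defective cases, with their defects, for $X=Y\times\mathbb{P}^c\subset\mathbb{P}(\mathbb{C}^p\otimes\mathbb{C}^{c+1})$ when every secant order is $1$ or at least $p-\dim Y$. The defects are unbounded.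
\end{abstract}

\section{Introduction}

We work over $\mathbb{C}$, with fixed coordinates on $\mathbb{P}^N$. The \emph{Hadamard product} of points $v_i=[v_{i0}:\cdots:v_{iN}]$, $1\le i\le m$, is the point
\[
v_1\star\cdots\star v_m=\Big[\prod_i v_{i0}:\cdots:\prod_i v_{iN}\Big],
\]
defined when these products do not all vanish. For projective varieties $Z_1,\dots,Z_m\subset\mathbb{P}^N$, the Hadamard product $Z_1\star\cdots\star Z_m$ is the Zariski closure of the set of all defined products $v_1\star\cdots\star v_m$ with $v_i\in Z_i$. For $X\subset\mathbb{P}^N$ and $r\ge1$, the secant variety $\sigma_r(X)$ is the closure of the union of the linear spans of $r$ points of $X$. For a tuple $\mathbf{r}=(r_1,\dots,r_m)$ of positive integers we set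
\[
\sigma_{\mathbf{r}}(X)=\sigma_{r_1}(X)\star\cdots\star\sigma_{r_m}(X).
\]

Let $\mathbf{n}=(n_1,\dots,n_k)$ and $\mathbf{d}=(d_1,\dots,d_k)$ be tuples of positive integers. The \emph{Segre--Veronese variety} $SV_{\mathbf{d},\mathbf{n}}\subset\mathbb{P}^N$, with $N+1=\prod_i\binom{n_i+d_i}{d_i}$, is the image of $\mathbb{P}^{n_1}\times\cdots\times\mathbb{P}^{n_k}$ under the embedding given by all monomials of multidegree $\mathbf{d}$. It is smooth and irreducible of dimension $n=n_1+\cdots+n_k$, and it lies in no hyperplane because distinct monomials are linearly independent. Its points are the partially symmetric tensors of rank one in $\mathrm{Sym}^{d_1}\mathbb{C}^{n_1+1}\otimes\cdots\otimes\mathrm{Sym}^{d_k}\mathbb{C}^{n_k+1}$, written in monomial coordinates. So for $X=SV_{\mathbf{d},\mathbf{n}}$ the variety $\sigma_{\mathbf{r}}(X)$ is the closure of the set of tensors that are entrywise products of $m$ tensors, the $i$-th being a sum of $r_i$ tensors of rank one.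

How large is $\sigma_{\mathbf{r}}(X)$? The $m$ factors depend on $\sum_i\dim\sigma_{r_i}(X)$ parameters, but some of these are redundant. The points of $X$ with all coordinates nonzero form a group $T_X$ under $\star$, a torus of dimension $n$, and $T_X$ preserves every $\sigma_r(X)$. Multiplying the factors by elements $t_1,\dots,t_m\in T_X$ with $t_1\star\cdots\star t_m=[1:\cdots:1]$ does not change the product. This removes $(m-1)n$ parameters and gives (see Lemma~\ref{lem:torus})
\begin{equation}\label{eq:expected}
\dim\sigma_{\mathbf{r}}(X)\le\min\Big\{N,\ \sum_{i=1}^m\dim\sigma_{r_i}(X)-(m-1)n\Big\}.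
\end{equation}
The right-hand side is the \emph{expected dimension} of $\sigma_{\mathbf{r}}(X)$, the expected minus the actual dimension is the \emph{defect}, and $\sigma_{\mathbf{r}}(X)$ is \emph{Hadamard-defective} if the defect is positive. The bound uses the actual dimensions of the secant varieties, so any irregularity in these dimensions is already accounted for. Equality holds for $m=1$, and for $\mathbf{r}=(1,\dots,1)$, where the product is $X$ itself. Since $T_X$ is the only redundancy visible in the definition, it is natural to guess that equality always holds. The following problem is posed in \cite{AMO}.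

\medskip
\noindent\textbf{Conjecture.} \emph{For all $\mathbf{d}$, $\mathbf{n}$ and $\mathbf{r}$, the variety $\sigma_{\mathbf{r}}(SV_{\mathbf{d},\mathbf{n}})$ has the expected dimension.}
\medskip

\begin{theorem}\label{thm:counter}
Let $X=\mathbb{P}^1\times\mathbb{P}^1\times\mathbb{P}^5\subset\mathbb{P}^{23}$ be the Segre variety, so $\mathbf{d}=(1,1,1)$ and $\mathbf{n}=(1,1,5)$. Then $\sigma_{(2,2)}(X)$ has dimension $22$ and expected dimension $23$. In particular the Conjecture is false.
\end{theorem}

The guess fails because a secant variety can have more symmetry than $X$. Let $D_r=D_r^{p,q}\subset\mathbb{P}(\mathbb{C}^p\otimes\mathbb{C}^q)=\mathbb{P}^{pq-1}$ be the variety of $p\times q$ matrices of rank at most $r$. In Theorem~\ref{thm:counter} we will see that $\sigma_2(X)=D_2^{4,6}$, and this variety is stable under all scalings of rows and columns, a torus of dimension $8>7=\dim X$. To find out how often this mechanism produces a defect, and how large, one needs the dimensions of Hadamard products of determinantal varieties.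

\begin{theorem}\label{thm:det}
Let $p,q\ge1$ and $r_1,\dots,r_m\ge2$. Put
\[
\rho=\sum_{i=1}^m(r_i-1),\qquad f=\sum_{i=1}^m r_i(p-r_i)-(m-1)(p-1),
\]
and $\mathcal{D}=D_{r_1}^{p,q}\star\cdots\star D_{r_m}^{p,q}\subset\mathbb{P}^{pq-1}$.
\begin{enumerate}
\item[(1)] If $\rho\ge p-1$, then $\mathcal{D}=\mathbb{P}^{pq-1}$.
\item[(2)] If $\rho=p-2$, then $\dim\mathcal{D}=(p-1)q+\min(q,f)-1$.
\item[(3)] If $\rho\le p-3$ and $q\ge f$, then $\dim\mathcal{D}=(\rho+1)q+f-1$.
\end{enumerate}
\end{theorem}

For $X=\mathbb{P}^{p-1}\times\mathbb{P}^{q-1}$ the torus $T_X$ is already the full torus of row and column scalings, and in these ranges the Conjecture holds.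

\begin{corollary}\label{cor:matrices}
Let $X=\mathbb{P}^{p-1}\times\mathbb{P}^{q-1}$ with $p,q\ge2$ and $\mathbf{d}=(1,1)$, let all $r_i\ge2$, and let $\rho,f$ be as in Theorem~\ref{thm:det}. If $\rho\ge p-2$ or $q\ge f$, then $\sigma_{\mathbf{r}}(X)$ has the expected dimension.
\end{corollary}

For $X=Y\times\mathbb{P}^c$ with degree one on the last factor, the secant varieties of large order are determinantal, and in that range we obtain a complete answer. Write $\mathbf{r}^*$ for the tuple $\mathbf{r}$ with its entries equal to $1$ removed.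

\begin{theorem}\label{thm:class}
Let $Y\subset\mathbb{P}^{p-1}$ be a Segre--Veronese variety of dimension $y$ with $Y\ne\mathbb{P}^{p-1}$. Let $c\ge1$ and $X=Y\times\mathbb{P}^c$, with degree $1$ on the last factor. Assume that every $r_i$ is equal to $1$ or at least $p-y$. Then $\sigma_{\mathbf{r}}(X)$ is Hadamard-defective if and only if, for some $b\ge1$,
\[
Y=\mathbb{P}^1\times\mathbb{P}^b\ \text{with degrees }(1,1),\qquad \mathbf{r}^*=(b+1,b+1),\qquad c\ge 2b^2+2b+1,
\]
and then the defect is $\min\{c-2b^2-2b,\ b\}$. In particular, defects are unbounded.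
\end{theorem}

\begin{corollary}\label{cor:P1P1}
For every $c\ge1$ and every $\mathbf{r}$, the variety $\sigma_{\mathbf{r}}(\mathbb{P}^1\times\mathbb{P}^1\times\mathbb{P}^c)$, for the Segre embedding, is Hadamard-defective if and only if $\mathbf{r}^*=(2,2)$ and $c\ge5$. The defect is then $1$.
\end{corollary}

Theorem~\ref{thm:counter} is the smallest member, $b=1$ and $c=5$, of the family in Theorem~\ref{thm:class}. We do not claim a classification of the defective $\sigma_{\mathbf{r}}(SV_{\mathbf{d},\mathbf{n}})$ outside the ranges of Theorem~\ref{thm:class} and Corollaries~\ref{cor:matrices} and~\ref{cor:P1P1}.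

Section~\ref{sec:torus} shows that the product in Theorem~\ref{thm:counter} is defective, and Section~\ref{sec:columns} computes its dimension through the geometry of quadric surfaces. That computation is the model for the proof of Theorem~\ref{thm:det} in Section~\ref{sec:det}. Section~\ref{sec:class} proves Theorem~\ref{thm:class}.

\section{Torus symmetry}\label{sec:torus}

``General'' means outside a proper closed subset of an irreducible parameter space. We use the theorem on fiber dimension in the following form. If $g:Z\to Z'$ is a dominant morphism of irreducible varieties, then every component of a nonempty fiber has dimension at least $\dim Z-\dim Z'$, with equality for general fibers. Applying this to each component of the source, one gets: if $g:Z\to Z'$ is any morphism with $Z'$ irreducible, then a general fiber is empty or has dimension at most $\dim Z-\dim Z'$.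

Let $G=(\mathbb{C}^*)^{N+1}/\mathbb{C}^*\subset\mathbb{P}^N$ be the open set of points with all coordinates nonzero. It is a group under $\star$, and it acts linearly on $\mathbb{P}^N$. Let $Z_1,\dots,Z_m$ be irreducible varieties that meet $G$, and let $A_i\subset Z_i\cap G$ be dense open subsets of $Z_i$. Then $\prod_iA_i$ is dense in the open subset of $\prod_iZ_i$ where the product is defined, and the product map is continuous there. Hence
\begin{equation}\label{eq:dense}
Z_1\star\cdots\star Z_m=\overline{\{v_1\star\cdots\star v_m: v_i\in A_i\}}.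
\end{equation}

\begin{lemma}\label{lem:torus}
Let $Z_1,\dots,Z_m\subset\mathbb{P}^N$ be irreducible, not contained in coordinate hyperplanes, and stable under a subtorus $T\subset G$. Then
\[
\dim Z_1\star\cdots\star Z_m\le\sum_i\dim Z_i-(m-1)\dim T .
\]
\end{lemma}

\begin{proof}
Let $Z_i^\circ=Z_i\cap G$, a dense open subset of $Z_i$. By \eqref{eq:dense} the product map $\mu:\prod_iZ_i^\circ\to Z_1\star\cdots\star Z_m$ is dominant. The group $T^{m-1}$ acts on $\prod_iZ_i^\circ$ by
\[
(t_1,\dots,t_{m-1})\cdot(v_i)=\big(t_1v_1,\dots,t_{m-1}v_{m-1},(t_1\cdots t_{m-1})^{-1}v_m\big).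
\]
The action is free because the $v_i$ lie in the group $G$, and it preserves $\mu$. So every nonempty fiber of $\mu$ contains an orbit of dimension $(m-1)\dim T$, and the theorem on fiber dimension gives the bound.
\end{proof}

Let $X=SV_{\mathbf{d},\mathbf{n}}$. The set $T_X=X\cap G$ is the image of the points of $\prod_i\mathbb{P}^{n_i}$ with nonzero coordinates under a monomial map. It is a subtorus of $G$, dense in $X$, of dimension $n$. It preserves $X$ and acts linearly, so it preserves each $\sigma_r(X)$. The variety $\sigma_r(X)$ is irreducible and contains $\mathbf{1}=[1:\cdots:1]$. Lemma~\ref{lem:torus} with $T=T_X$ therefore gives \eqref{eq:expected}. Two consequences will be used repeatedly.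

\begin{lemma}\label{lem:reduce}
Let $X=SV_{\mathbf{d},\mathbf{n}}$.
\begin{enumerate}
\item[(a)] If $\sigma_{\mathbf{r}}(X)=\mathbb{P}^N$, there is no defect. This is the case if $\sigma_{r_i}(X)=\mathbb{P}^N$ for some $i$.
\item[(b)] If $m\ge2$ and $r_m=1$, deleting $r_m$ changes neither $\sigma_{\mathbf{r}}(X)$ nor its expected dimension.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) The expected dimension lies between $\dim\sigma_{\mathbf{r}}(X)$ and $N$. If one factor is $\mathbb{P}^N$, take the point $\mathbf{1}$ in all the other factors.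

(b) Apply \eqref{eq:dense} with $A_m=T_X$ and $A_i=\sigma_{r_i}(X)\cap G$ for $i<m$. A factor $t\in T_X$ can be absorbed into $v_1$, since $tA_1=A_1$. In the sum in \eqref{eq:expected}, the entry $r_m=1$ contributes $\dim X-n=0$.
\end{proof}

We recall the basic facts about $D_r^{p,q}$. A matrix $M\in\mathbb{C}^p\otimes\mathbb{C}^q$ has its columns in a subspace $U\subset\mathbb{C}^p$ exactly when $M\in U\otimes\mathbb{C}^q$. For $r\le p$ let
\[
\mathcal{I}_r=\{(U,[M]): U\in\mathrm{Gr}(r,p),\ M\in U\otimes\mathbb{C}^q\}.
\]
This is a bundle over the Grassmannian $\mathrm{Gr}(r,p)$, which has dimension $r(p-r)$, with fiber $\mathbb{P}^{rq-1}$. It is irreducible and maps onto $D_r$. If $r\le\min(p,q)$, a matrix of rank exactly $r$ determines $U$, so $\dim D_r=r(p+q-r)-1$. If $r\ge\min(p,q)$, then $D_r$ is the whole space. The variety $D_1$ is the Segre variety $\mathbb{P}^{p-1}\times\mathbb{P}^{q-1}$, and its torus $T_{p,q}=\{[s_at_j]\}$, of dimension $p+q-2$, acts by scaling rows and columns. These scalings preserve rank, so every $D_r$ is stable under $T_{p,q}$.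

\begin{proposition}\label{prop:defective}
Let $X=\mathbb{P}^1\times\mathbb{P}^1\times\mathbb{P}^{q-1}$ with $q\ge2$, viewed in $\mathbb{P}(\mathbb{C}^4\otimes\mathbb{C}^q)$ with $\mathbb{C}^4=\mathbb{C}^2\otimes\mathbb{C}^2$. Then $\sigma_2(X)=D_2^{4,q}$. For $q=6$, the product $\sigma_{(2,2)}(X)$ has expected dimension $23$ and dimension at most $22$.
\end{proposition}

\begin{proof}
Points of $X$ are $4\times q$ matrices of rank one, so $\sigma_2(X)\subset D_2$. For the converse, let $U\subset\mathbb{C}^2\otimes\mathbb{C}^2$ be a $2$-dimensional space of $2\times2$ matrices. The determinant restricts to a binary quadratic form on $U$. Its discriminant is nonzero when $U$ is the space of diagonal matrices, hence for general $U$. Such a $U$ has a basis $\eta_1,\eta_2$ of matrices of rank one, and every $M\in U\otimes\mathbb{C}^q$ has the form $\eta_1\otimes z_1+\eta_2\otimes z_2$, which lies on a line through two points of $X$. The pairs $(U,[M])$ with $U$ general are dense in $\mathcal{I}_2$, so these $M$ are dense in $D_2$, and $D_2\subset\sigma_2(X)$.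

For $q=6$ we get $\dim\sigma_2(X)=2(4+6-2)-1=15$. As $\dim X=7$, the expected dimension is $\min\{23,\,15+15-7\}=23$. Lemma~\ref{lem:torus} with the torus $T_{4,6}$, of dimension $8$, gives $\dim\sigma_{(2,2)}(X)\le15+15-8=22$.
\end{proof}

This already disproves the Conjecture. Note that one variety, $D_2^{4,6}\star D_2^{4,6}$, is $\sigma_{(2,2)}$ both of $\mathbb{P}^3\times\mathbb{P}^5$ and of $\mathbb{P}^1\times\mathbb{P}^1\times\mathbb{P}^5$, with expected dimension $22$ in the first reading and $23$ in the second. For general $q$ we have $\dim D_2^{4,q}=2q+3$, so the bounds from $T_X$ and from $T_{4,q}$ are $3q+5$ and $3q+4$. The improvement is invisible until $3q+4<N=4q-1$, that is, until $q\ge6$.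

\section{Columns on a common variety}\label{sec:columns}

Lemma~\ref{lem:torus} gives only upper bounds. For exact dimensions we describe the matrices in $\mathcal{D}$ through their columns.

\subsection*{The parametrization}
Let $r_1,\dots,r_m\ge1$, and let $V_i=\mathbb{C}^{r_i}$ and $V=V_1\otimes\cdots\otimes V_m$. For $u=(u_1,\dots,u_m)\in\prod_iV_i$ put $s(u)=u_1\otimes\cdots\otimes u_m$. Let $\Lambda$ be the vector space of arrays $\ell=(\ell_{ia})$ of linear forms $\ell_{ia}\in V_i^*$, $1\le i\le m$, $1\le a\le p$, so $\dim\Lambda=p\sum_ir_i$. For $\ell\in\Lambda$ let $\lambda_\ell:V\to\mathbb{C}^p$ be the linear map whose $a$-th component is $\ell_{1a}\otimes\cdots\otimes\ell_{ma}$, and let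
\[
\varphi_\ell=\lambda_\ell\circ s:\prod_iV_i\to\mathbb{C}^p,\qquad \varphi_\ell(u)_a=\prod_i\ell_{ia}(u_i).
\]
A $p\times q$ matrix has rank at most $r_i$ exactly when it is a product of a $p\times r_i$ and an $r_i\times q$ matrix, that is, when its entries are $\ell_{ia}(u_i^j)$ for some forms $\ell_{ia}$ and vectors $u_i^1,\dots,u_i^q\in V_i$. An entrywise product of $m$ such matrices has $j$-th column $\varphi_\ell(u^j)$, where $u^j=(u_1^j,\dots,u_m^j)$. So the affine cone $\widehat{\mathcal{D}}$ over $\mathcal{D}$ is the closure of the image of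
\[
\Phi:\Lambda\times\Big(\prod_iV_i\Big)^q\to(\mathbb{C}^p)^q,\qquad (\ell,u^1,\dots,u^q)\mapsto\big(\varphi_\ell(u^1),\dots,\varphi_\ell(u^q)\big).
\]

Let $W_\ell\subset\mathbb{C}^p$ be the closure of the image of $\varphi_\ell$. Up to closure, $\widehat{\mathcal{D}}$ consists of the matrices whose columns all lie on one cone $W_\ell$. This explains the numbers $\rho$ and $f$. The image of $s$ is the cone over the Segre variety $P=\prod_i\mathbb{P}^{r_i-1}$, and $\dim P=\rho$, so $\dim W_\ell\le\rho+1$. Let $U_i\subset\mathbb{C}^p$ be the image of the map $(\ell_{i1},\dots,\ell_{ip}):V_i\to\mathbb{C}^p$. Then $W_\ell$ is the closure of the set of entrywise products of vectors from $U_1,\dots,U_m$. It depends only on the point $(U_i)\in\prod_i\mathrm{Gr}(r_i,p)$, and it does not change when the $U_i$ are rescaled by diagonal matrices whose product is scalar. Counting these rescalings modulo scalars suggests that the cones $W_\ell$ depend on $\sum_ir_i(p-r_i)-(m-1)(p-1)=f$ parameters. The heuristic is then: if $\rho+1\ge p$, the cone fills $\mathbb{C}^p$ and the columns are free;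 otherwise, when there are enough columns to determine the cone, $\dim\widehat{\mathcal{D}}=f+q(\rho+1)$.

\subsection*{Four rows}
The smallest case with $m\ge2$, all $r_i\ge2$ and $\rho\le p-2$ is $p=4$, $\mathbf{r}=(2,2)$, where $\rho=2$ and $f=4+4-3=5$. Here everything is explicit.

\begin{proposition}\label{prop:quadrics}
For every $q\ge1$, $\dim D_2^{4,q}\star D_2^{4,q}=3q+\min(q,5)-1$.
\end{proposition}

\begin{proof}
\emph{The cones.} The map $\lambda_\ell:\mathbb{C}^2\otimes\mathbb{C}^2\to\mathbb{C}^4$ is an isomorphism when its four components are the products $e_i^*\otimes e_j^*$ of basis forms, hence for $\ell$ in a dense open set $\Lambda'$. For $\ell\in\Lambda'$, the cone $W_\ell$ is the cone over the smooth quadric $Q_\ell=\lambda_\ell(\mathbb{P}^1\times\mathbb{P}^1)\subset\mathbb{P}^3$. A plane is tangent to a smooth quadric $\mathbb{P}^1\times\mathbb{P}^1$ exactly when it cuts a pair of lines, that is, when the corresponding bilinear form has rank one. The coordinate $x_a$ pulls back to $\ell_{1a}\otimes\ell_{2a}$, so $Q_\ell$ is tangent to the four coordinate planes.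 Conversely, let $Q$ be a smooth quadric tangent to these planes, and write $Q=\lambda(\mathbb{P}^1\times\mathbb{P}^1)$ for a linear isomorphism $\lambda$. Each $x_a\circ\lambda$ has rank one, so $\lambda=\lambda_\ell$ for some $\ell\in\Lambda'$.

\emph{The family.} The quadric $x^TSx=0$ with $S$ symmetric and invertible is tangent to the plane $\xi^Tx=0$ if and only if $\xi^TS^{-1}\xi=0$. So the set $F$ of all $Q_\ell$ consists of the quadrics for which $S^{-1}$ has zero diagonal. It is a nonempty open subset of a $\mathbb{P}^5$, and $\dim F=5$.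

\emph{The count.} Let $J=\{(Q,x_1,\dots,x_q):Q\in F,\ x_j\in Q\}$. It is the image of $\Lambda'\times(\mathbb{P}^1\times\mathbb{P}^1)^q$, so it is irreducible, and $\dim J=5+2q$. Let $J'$ be its image in $(\mathbb{P}^3)^q$. The map $\Phi$ sends the dense open set where $\ell\in\Lambda'$ and all $u_i^j\ne0$ onto the set of matrices with nonzero columns whose classes form a point of $J'$. Hence $\dim\widehat{\mathcal{D}}=\dim J'+q$, and we must show $\dim J'=2q+\min(q,5)$. The upper bound is $\dim J'\le\min(3q,\,5+2q)$.

For the lower bound it suffices to find one nonempty fiber of $J\to J'$ of dimension at most $\max(5-q,0)$. Fix $Q_0\in F$, choose points $x_1,x_2,\dots\in Q_0$ one at a time, and let $F_j$ be the set of $Q\in F$ through $x_1,\dots,x_j$. Each of the finitely many components of $F_j$ of positive dimension contains a quadric $Q\ne Q_0$, which meets $Q_0$ in a curve. Choose $x_{j+1}\in Q_0$ off these curves. Then $\dim F_{j+1}\le\max(\dim F_j-1,0)$, and $F_q\ni Q_0$ is the required fiber.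
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:counter}]
By Propositions~\ref{prop:defective} and~\ref{prop:quadrics} with $q=6$, the expected dimension is $23$ and the dimension is $18+5-1=22$.
\end{proof}

In words, five general points of $\mathbb{P}^3$ lie on a smooth quadric tangent to the four coordinate planes, and six general points do not. The proof has two ingredients: the family of cones $W_\ell$ has dimension exactly $f$, and each new column cuts it down by at least one until it is finite. The second ingredient is formal. The first used an explicit description of the family, which we lack in general. We must instead exclude that $\ell$ can move in some unexpected direction without moving $W_\ell$, and we do this infinitesimally.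

\section{Hadamard products of determinantal varieties}\label{sec:det}

Over $\mathbb{C}$, the dimension of the closure of the image of a polynomial map between affine spaces is the maximal rank of its differential, and this rank is attained on a dense open set. So $\dim\mathcal{D}+1$ is the maximal rank of $d\Phi$.

\subsection*{Moving one column}
Let $\mathcal{U}=\prod_i(V_i\setminus\{0\})$, and write $[u]\in P$ for the class of $u\in\mathcal{U}$. Since $s$ is multilinear, the image of $ds_u$ is
\[
\widehat{T}_u=\sum_i u_1\otimes\cdots\otimes V_i\otimes\cdots\otimes u_m\subset V,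
\]
the tangent space to the Segre cone. It depends only on $[u]$. If $u_i$ is the first vector of a basis of $V_i$ for each $i$, then $\widehat{T}_u$ has as basis $s(u)$ and the $\sum_i(r_i-1)$ tensors obtained by replacing one $u_i$ with another basis vector. So $\dim\widehat{T}_u=\rho+1$. The image of $d(\varphi_\ell)_u$ is $\lambda_\ell(\widehat{T}_u)$, and it has dimension $\rho+1$ unless $[u]$ lies in
\[
E_\ell=\{[u]\in P:\ \ker\lambda_\ell\cap\widehat{T}_u\ne0\}.
\]
The condition $[u]\in E_\ell$ is the vanishing of the $(\rho+1)$-minors of $\lambda_\ell\circ ds_u$, so it is closed in $(\ell,u)$. In the case of four rows $E_\ell$ was empty. In general we need it to be small.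

\begin{lemma}\label{lem:bad}
Let $r_1,\dots,r_m\ge1$. For general $\ell$, the set $E_\ell$ is empty or has codimension at least $p-\rho$ in $P$.
\end{lemma}

\begin{proof}
Let $B=\{([u],[\theta]):[\theta]\in\mathbb{P}(\widehat{T}_u)\}$, a $\mathbb{P}^\rho$-bundle over $P$, of dimension $2\rho$, and let $I=\{(\ell,[u],[\theta])\in\Lambda\times B:\lambda_\ell(\theta)=0\}$. Fix $\theta\ne0$ and a row $a$. The function $(\ell_{1a}\otimes\cdots\otimes\ell_{ma})(\theta)$ is a homogeneous polynomial of degree $m$ in $(\ell_{1a},\dots,\ell_{ma})$, and it is nonzero because pure tensors span $V^*$. So it defines a hypersurface in $\prod_iV_i^*$. Different rows involve disjoint sets of variables, so the fiber of $I$ over a point of $B$ is a product of $p$ hypersurfaces, of codimension $p$ in $\Lambda$. Hence $\dim I\le2\rho+\dim\Lambda-p$, and for general $\ell$ the fiber of $I$ over $\ell$ is empty or has dimension at most $2\rho-p$. Its image in $P$ is $E_\ell$, and $\rho-(2\rho-p)=p-\rho$.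
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:det}(1)]
Choose $1\le r_i'\le r_i$ with $\sum_i(r_i'-1)=p-1$, and apply Lemma~\ref{lem:bad} to $(r_i')$. For general $\ell$ we get $E_\ell\ne P$, so $d\varphi_\ell$ has rank $p$ at some point and $\varphi_\ell$ is dominant. With $\ell$ fixed, the $q$ columns vary independently in a dense subset of $\mathbb{C}^p$. So $D_{r_1'}\star\cdots\star D_{r_m'}$ is the whole space, and it is contained in $\mathcal{D}$.
\end{proof}

\subsection*{Moving the linear forms}
From now on $r_i\ge2$ and $\rho\le p-2$. In particular $r_i\le\rho+1\le p-1$. Let $\Lambda^\circ\subset\Lambda$ be a dense open set such that, for $\ell\in\Lambda^\circ$,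
\begin{enumerate}
\item[(i)] $E_\ell$ is empty or has codimension at least $2$ in $P$ (Lemma~\ref{lem:bad}), and
\item[(ii)] for each $i$, any $r_i$ of the forms $\ell_{i1},\dots,\ell_{ip}$ are linearly independent; in particular every $\ell_{ia}$ is nonzero.
\end{enumerate}
Fix $\ell\in\Lambda^\circ$ and let $\mathcal{U}_\ell=\{u\in\mathcal{U}:[u]\notin E_\ell\}$. The derivative of $\varphi_\ell(u)$ with respect to $\ell$ in the direction $\delta=(\delta_{ia})\in\Lambda$ is the vector $\psi_\delta(u)\in\mathbb{C}^p$ with
\[
\psi_\delta(u)_a=\sum_i\delta_{ia}(u_i)\prod_{k\ne i}\ell_{ka}(u_k).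
\]
It is linear in $\delta$ and multilinear in $u$. The variation $\delta$ contributes nothing new at the column $\varphi_\ell(u)$ if a motion of $u$ has the same effect. So for $u\in\mathcal{U}_\ell$ we put
\[
K_u=\{\delta\in\Lambda:\ \psi_\delta(u)\in\lambda_\ell(\widehat{T}_u)\},\qquad K_\infty=\bigcap_{u\in\mathcal{U}_\ell}K_u .
\]
The subspace $K_u$ is the kernel of a linear map to $\mathbb{C}^p/\lambda_\ell(\widehat{T}_u)$, so its codimension is at most $p-1-\rho$. The quotient $\Lambda/K_\infty$ plays the role of the tangent space to the family of cones, and the key fact is the following.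

\begin{lemma}\label{lem:Kinf}
For every $\ell\in\Lambda^\circ$, the subspace $K_\infty$ has codimension $f$ in $\Lambda$.
\end{lemma}

\begin{proof}[Proof of Theorem~\ref{thm:det}(2),(3), assuming Lemma~\ref{lem:Kinf}]
Let $\ell\in\Lambda^\circ$ and $u^1,\dots,u^q\in\mathcal{U}_\ell$. The differential of $\Phi$ at $(\ell,u^1,\dots,u^q)$ sends $(\delta,v^1,\dots,v^q)$ to the matrix with columns $\psi_\delta(u^j)+d(\varphi_\ell)_{u^j}(v^j)$. Its image contains $\bigoplus_j\lambda_\ell(\widehat{T}_{u^j})$, of dimension $q(\rho+1)$. Modulo this subspace the image is that of the map $\delta\mapsto(\psi_\delta(u^j))_j$, whose kernel is $\bigcap_jK_{u^j}$. Therefore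
\begin{equation}\label{eq:rank}
\operatorname{rank}d\Phi=q(\rho+1)+\kappa,\qquad \kappa=\operatorname{codim}\bigcap_{j=1}^qK_{u^j}.
\end{equation}
Since $\bigcap_jK_{u^j}\supset K_\infty$ and each $K_{u^j}$ has codimension at most $p-1-\rho$, we have $\kappa\le\min\{f,\,q(p-1-\rho)\}$. The points considered form a dense open subset of the source of $\Phi$, so the maximal rank of $d\Phi$ is attained among them and obeys this bound.

For a lower bound choose $u^1,u^2,\dots$ one at a time, as with the points on $Q_0$. As long as $K_{u^1}\cap\cdots\cap K_{u^j}\ne K_\infty$ (for $j=0$ the intersection is $\Lambda$), some $K_u$ does not contain this intersection, and taking $u^{j+1}=u$ raises the codimension by at least one. This gives a point with $\kappa\ge\min(q,f)$. So the maximal value of $\kappa$ satisfies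
\begin{equation}\label{eq:kappa}
\min(q,f)\le\kappa\le\min\{f,\ q(p-1-\rho)\}.
\end{equation}
If $\rho=p-2$, both sides equal $\min(q,f)$. If $q\ge f$, then $\kappa=f$. Now \eqref{eq:rank} gives (2) and (3).
\end{proof}

When $\rho\le p-3$ and $q<f$ the two sides of \eqref{eq:kappa} differ, which is why this range is absent from Theorem~\ref{thm:det}.

\subsection*{Variations that preserve the cone}
To prove Lemma~\ref{lem:Kinf} we show that $K_\infty$ consists only of the evident variations: changes of basis in the $V_i$, and rescalings $\ell_{ia}\mapsto t_{ia}\ell_{ia}$ with $\prod_it_{ia}=1$. For $A\in\operatorname{End}(V_i)$ let $A^{[i]}=1\otimes\cdots\otimes A\otimes\cdots\otimes1\in\operatorname{End}(V)$, with $A$ in position $i$. A change of basis moves $s(u)$ in the direction $\sum_iA_i^{[i]}s(u)\in\widehat{T}_u$. We first show that no other endomorphism of $V$ is everywhere tangent to the Segre cone.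

\begin{lemma}\label{lem:End}
Let $\Theta\in\operatorname{End}(V)$ satisfy $\Theta s(u)\in\widehat{T}_u$ for all $u\in\mathcal{U}$. Then $\Theta=\sum_iA_i^{[i]}$ for some $A_i\in\operatorname{End}(V_i)$.
\end{lemma}

\begin{proof}
Write $\operatorname{End}(V_k)=\mathbb{C}\cdot1\oplus\mathfrak{sl}(V_k)$, where $\mathfrak{sl}$ denotes the endomorphisms of trace zero. The two summands are orthogonal for the nondegenerate form $(A,A')\mapsto\operatorname{tr}(AA')$. Accordingly $\operatorname{End}(V)=\bigotimes_k\operatorname{End}(V_k)=\bigoplus_SH_S$, where $S$ runs over the subsets of $\{1,\dots,m\}$ and $H_S$ has the factor $\mathfrak{sl}(V_k)$ for $k\in S$ and $\mathbb{C}\cdot1$ for $k\notin S$. The trace form on $\operatorname{End}(V)$ is the product of the trace forms of the factors. So the $H_S$ are mutually orthogonal, and the form is nondegenerate on each. The claim says that the $H_S$-component of $\Theta$ vanishes for $|S|\ge2$, so it suffices to show that $\Theta$ is orthogonal to these $H_S$.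

Let $u\in\mathcal{U}$, let $\alpha_k\in V_k^*$, and let $N_k$ be the endomorphism $v\mapsto\alpha_k(v)u_k$ of $V_k$, with trace $\alpha_k(u_k)$. Then
\[
\operatorname{tr}\big(\Theta\circ(N_1\otimes\cdots\otimes N_m)\big)=(\alpha_1\otimes\cdots\otimes\alpha_m)\big(\Theta s(u)\big).
\]
Suppose $\alpha_i(u_i)=\alpha_j(u_j)=0$ for some $i\ne j$. Each spanning tensor $u_1\otimes\cdots\otimes v_k\otimes\cdots\otimes u_m$ of $\widehat{T}_u$ keeps $u_i$ or $u_j$ in place, so $\alpha_1\otimes\cdots\otimes\alpha_m$ kills $\widehat{T}_u$ and the trace above is zero. Endomorphisms of rank one span $\operatorname{End}(V_k)$. Those of trace zero span $\mathfrak{sl}(V_k)$: they include the matrix units $E_{gh}$ with $g\ne h$, and $v\mapsto(e_g^*-e_h^*)(v)\,(e_g+e_h)$, which is $E_{gg}-E_{hh}-E_{gh}+E_{hg}$. By multilinearity the trace vanishes whenever $N_i,N_j$ have trace zero and the other $N_k$ are arbitrary. This covers every $H_S$ with $|S|\ge2$.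
\end{proof}

\begin{proof}[Proof of Lemma~\ref{lem:Kinf}]
Let
\[
K_0=\Big\{(\ell_{ia}\circ A_i+c_{ia}\ell_{ia})_{i,a}:\ A_i\in\operatorname{End}(V_i),\ c_{ia}\in\mathbb{C},\ \sum_ic_{ia}=0\text{ for all }a\Big\}.
\]

\emph{Step 1: $K_0\subset K_\infty$.} For $\delta\in K_0$,
\[
\psi_\delta(u)_a=\lambda_\ell\Big(\sum_iA_i^{[i]}s(u)\Big)_a+\Big(\sum_ic_{ia}\Big)\varphi_\ell(u)_a ,
\]
the second term is zero, and the first is the $a$-th component of a vector in $\lambda_\ell(\widehat{T}_u)$.

\emph{Step 2: lifting $\psi_\delta$ to an endomorphism of $V$.} Let $\delta\in K_\infty$. With four rows $\lambda_\ell$ was invertible, and $\lambda_\ell^{-1}\circ\psi_\delta$ is a multilinear map to $V$. In general $\lambda_\ell$ has a kernel, but it is injective on $\widehat{T}_u$ for $u\in\mathcal{U}_\ell$. So there is a unique $\theta(u)\in\widehat{T}_u$ with $\lambda_\ell(\theta(u))=\psi_\delta(u)$, and we have to show that $\theta$ is multilinear.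

The map $\theta:\mathcal{U}_\ell\to V$ is regular. Indeed, fix $u^0\in\mathcal{U}_\ell$ and a complement $R$ to $\ker ds_{u^0}$ in $\prod_iV_i$, so $\dim R=\rho+1$. Some $(\rho+1)$-minor of $\lambda_\ell\circ ds_u|_R$ is nonzero at $u^0$, hence near $u^0$. There $ds_u$ maps $R$ isomorphically onto $\widehat{T}_u$, the equation $\lambda_\ell\,ds_u(w)=\psi_\delta(u)$ has a unique solution $w(u)\in R$, regular in $u$ by Cramer's rule, and $\theta(u)=ds_u(w(u))$.

The complement of $\mathcal{U}_\ell$ in the affine space $\prod_iV_i$ is the union of the subspaces $\{u_i=0\}$, of codimension $r_i\ge2$, and of the preimage of $E_\ell$, of codimension at least $2$ by (i). A rational function on affine space that is regular outside a subset of codimension at least $2$ is a polynomial, since a nonconstant denominator in lowest terms gives poles along a hypersurface. So $\theta$ extends to a polynomial map. Rescaling $u_i$ by $t_i\in\mathbb{C}^*$ fixes $\widehat{T}_u$ and multiplies $\psi_\delta(u)$ by $t_1\cdots t_m$, so by uniqueness it multiplies $\theta(u)$ by $t_1\cdots t_m$. A polynomial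 map that is homogeneous of degree one in each $u_i$ is multilinear. Hence $\theta(u)=\Theta s(u)$ for some $\Theta\in\operatorname{End}(V)$.

The matrix of $ds_u$ with the column $\Theta s(u)$ appended has rank at most $\rho+1$ on the dense set $\mathcal{U}_\ell$, hence everywhere. On $\mathcal{U}$ the rank of $ds_u$ is $\rho+1$, so $\Theta s(u)\in\widehat{T}_u$ for all $u\in\mathcal{U}$. By Lemma~\ref{lem:End}, $\Theta=\sum_iA_i^{[i]}$.

\emph{Step 3: $K_\infty\subset K_0$.} Put $\Delta_{ia}=\delta_{ia}-\ell_{ia}\circ A_i$. The identity $\psi_\delta(u)=\lambda_\ell(\Theta s(u))$ holds on $\mathcal{U}_\ell$, hence for all $u$, and its $a$-th component reads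
\[
\sum_i\Delta_{ia}(u_i)\prod_{k\ne i}\ell_{ka}(u_k)=0 .
\]
Take $u_i\in\ker\ell_{ia}$, and for $k\ne i$ take $u_k$ with $\ell_{ka}(u_k)\neq0$, which is possible by (ii). Only the $i$-th term survives, so $\Delta_{ia}$ vanishes on $\ker\ell_{ia}$ and $\Delta_{ia}=c_{ia}\ell_{ia}$ for some scalar $c_{ia}$. The identity becomes $(\sum_ic_{ia})\prod_k\ell_{ka}(u_k)=0$, so $\sum_ic_{ia}=0$ and $\delta\in K_0$.

\emph{Step 4: the dimension of $K_0$.} The parameters $(A_i,c_{ia})$ form a vector space of dimension $\sum_ir_i^2+(m-1)p$, which maps linearly onto $K_0$. Suppose $\ell_{ia}\circ A_i=-c_{ia}\ell_{ia}$ for all $i,a$. Fix $i$ and write $r=r_i\le p-1$. By (ii), $\ell_{i1},\dots,\ell_{ir}$ is a basis of $V_i^*$, and for $a>r$ we have $\ell_{ia}=\sum_{g\le r}\beta_g\ell_{ig}$ with every $\beta_g\ne0$. Composing with $A_i$ gives $c_{ia}\beta_g=c_{ig}\beta_g$, so all $c_{ia}$ equal one scalar $c_i$ and $A_i=-c_i\cdot1$. The kernel is thus $\{(c_i):\sum_ic_i=0\}$, of dimension $m-1$. Hence $\dim K_0=\sum_ir_i^2+(m-1)(p-1)$, and $\operatorname{codim}K_0=p\sum_ir_i-\sum_ir_i^2-(m-1)(p-1)=f$.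
\end{proof}

\begin{remark}
The hypothesis $\rho\le p-2$ enters through (i) in Step 2 and through $r_i\le p-1$ in Step 4, and the lemma fails without it. For $p=3$ and $\mathbf{r}=(2,2)$ we have $\rho=p-1$, so $\lambda_\ell(\widehat{T}_u)=\mathbb{C}^3$ for $[u]\notin E_\ell$ and $K_\infty=\Lambda$, while $f=2$. The hypothesis $r_i\ge2$ only discards trivial factors: an extra factor $D_1$ changes neither $\mathcal{D}$, by Lemma~\ref{lem:reduce}(b), nor $\rho$ and $f$.
\end{remark}

\begin{proof}[Proof of Corollary~\ref{cor:matrices}]
Here $\sigma_r(X)=D_r$, since the matrices of rank at most $r$ are the sums of $r$ matrices of rank at most one, and $n=p+q-2$. If some $r_i\ge\min(p,q)$, or if $\rho\ge p-1$, then $\sigma_{\mathbf{r}}(X)=\mathbb{P}^{pq-1}$ by Lemma~\ref{lem:reduce}(a) or Theorem~\ref{thm:det}(1), and there is no defect. Otherwise the sum in \eqref{eq:expected} is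
\begin{align*}
&\sum_i\big(r_i(p-r_i)+r_iq-1\big)-(m-1)(p-1)-(m-1)(q-1)\\
&\qquad=f+q\Big(\sum_ir_i-m+1\Big)-m+(m-1)=f+q(\rho+1)-1 .
\end{align*}
If $\rho=p-2$, the expected dimension is $\min\{pq-1,\,(p-1)q+f-1\}=(p-1)q+\min(q,f)-1$, which is the value in Theorem~\ref{thm:det}(2). If $\rho\le p-3$, then $q\ge f$ by hypothesis. Theorem~\ref{thm:det}(3) gives $\dim\sigma_{\mathbf{r}}(X)=f+q(\rho+1)-1$, which is at least the expected dimension, so equality holds in \eqref{eq:expected}.
\end{proof}

\section{Segre--Veronese varieties with determinantal secant varieties}\label{sec:class}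

To apply Theorem~\ref{thm:det} to $X=Y\times\mathbb{P}^c$ we need $\sigma_r(X)=D_r$. In Proposition~\ref{prop:defective} this came from the fact that a general line in $\mathbb{P}^3$ is spanned by its two intersection points with the quadric $Y$. The same holds for general linear spaces $\mathbb{P}(U)$ of dimension $r-1\ge\operatorname{codim}Y$, which means $r\ge p-y$. For smaller $r$ a general $\mathbb{P}(U)$ misses $Y$ altogether. A subvariety of a projective space is \emph{nondegenerate} if it lies in no hyperplane.

\begin{lemma}\label{lem:section}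
Let $W$ be a smooth, irreducible, nondegenerate subvariety of a projective space, with $\dim W\ge1$, and let $H$ be a general hyperplane. Then $W\cap H$ is smooth and spans $H$, and it is irreducible if $\dim W\ge2$.
\end{lemma}

\begin{proof}
By Bertini's theorem \cite[II.8.18]{Har}, the scheme $W\cap H$ is smooth for general $H$. If $\dim W\ge2$ it is also connected \cite[III.7.9]{Har}, and a smooth connected variety is irreducible. Let $H=\{h=0\}$ and let $h'$ be a linear form vanishing on $W\cap H$. Since the scheme $W\cap H$ is smooth, $h|_W$ vanishes to order one along each component of $W\cap H$, so the rational function $h'/h$ on $W$ has no pole along any divisor. On a smooth variety such a function is regular, and on an irreducible projective variety it is then a constant $\nu$. So $h'-\nu h$ vanishes on $W$, and $h'=\nu h$ by nondegeneracy. Every linear form vanishing on $W\cap H$ thus vanishes on $H$.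
\end{proof}

\begin{lemma}\label{lem:secdet}
Let $Y\subset\mathbb{P}^{p-1}$ be smooth, irreducible and nondegenerate of dimension $y\ge1$, and let $X=Y\times\mathbb{P}^{q-1}\subset\mathbb{P}(\mathbb{C}^p\otimes\mathbb{C}^q)$. If $r\ge p-y$, then $\sigma_r(X)=D_r^{p,q}$.
\end{lemma}

\begin{proof}
Points of $X$ have rank one, so $\sigma_r(X)\subset D_r$. Call a subspace $U\subset\mathbb{C}^p$ \emph{good} if it has a basis $\eta_1,\dots,\eta_e$ with $[\eta_g]\in Y$. Then every $M\in U\otimes\mathbb{C}^q$ is $\sum_g\eta_g\otimes z_g$, so $\mathbb{P}(U\otimes\mathbb{C}^q)\subset\sigma_e(X)$. If $r\ge p$, the space $\mathbb{C}^p$ is good by nondegeneracy, and $\sigma_r(X)\supset\sigma_p(X)$ is the whole space.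

Let $p-y\le r<p$. Choose subspaces $\mathbb{C}^p=U_0\supset U_1\supset\cdots\supset U_{p-r}$, each a general hyperplane in the previous one, and put $Y_j=Y\cap\mathbb{P}(U_j)$, of dimension $y-j$. For $j\le p-r-1\le y-1$ we have $\dim Y_j\ge1$. By induction with Lemma~\ref{lem:section}, each such $Y_j$ is smooth, irreducible and spans $\mathbb{P}(U_j)$, and the last section $Y_{p-r}$, possibly reducible, spans $\mathbb{P}(U_{p-r})$. So $U_{p-r}$ is good. Flags chosen in this way are dense in the variety of all such flags, so good subspaces are dense in $\mathrm{Gr}(r,p)$. The pairs $(U,[M])$ with $U$ good are then dense in the bundle $\mathcal{I}_r$, and their images are dense in $D_r$ and lie in $\sigma_r(X)$.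
\end{proof}

A defect requires $\rho\le p-2$, by Theorem~\ref{thm:det}(1), while Lemma~\ref{lem:secdet} requires large $r_i$. The two conditions are compatible only when $Y$ has small codimension, and few Segre--Veronese varieties do.

\begin{lemma}\label{lem:small}
Let $Y=SV_{\mathbf{d},\mathbf{n}}\subset\mathbb{P}^{p-1}$ have dimension $y$, and suppose $p\le2y$. Then $Y=\mathbb{P}^{p-1}$, or $Y=\mathbb{P}^1\times\mathbb{P}^b$ with $\mathbf{d}=(1,1)$, up to the order of the factors.
\end{lemma}

\begin{proof}
Recall $p=\prod_{i=1}^k\binom{n_i+d_i}{d_i}$ and $y=\sum_in_i$. Each binomial is at least $n_i+1$. If $d_i\ge2$ it is at least $\binom{n_i+2}{2}\ge 2n_i+1$, because $2\binom{n+2}{2}-4n=n^2-n+2>0$.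

If $k=1$, then $d_1\ge2$ gives $p>2y$, so $d_1=1$ and $Y=\mathbb{P}^{p-1}$.

Let $k=2$. If, say, $d_1\ge2$, then $p-2y\ge(2n_1+1)(n_2+1)-2n_1-2n_2=2n_1n_2-n_2+1>0$. So $\mathbf{d}=(1,1)$, and $p-2y=n_1n_2-n_1-n_2+1=(n_1-1)(n_2-1)$ is at most $0$ only if some $n_i=1$.

Let $k\ge3$. The $k$ pairs $\{i,i+1\}$, with indices modulo $k$, are distinct, so expanding the product gives $p\ge\prod_i(n_i+1)\ge1+y+\sum_in_in_{i+1}\ge1+2y$, which is excluded.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:class}]
Put $q=c+1$. The monomial coordinates of $X$ are the products of a monomial of $Y$ and a variable of $\mathbb{P}^c$, so they are the matrix coordinates on $\mathbb{C}^p\otimes\mathbb{C}^q$. If $\mathbf{r}^*$ has at most one entry, Lemma~\ref{lem:reduce}(b) reduces to $m=1$, where there is no defect. Otherwise it allows us to assume $\mathbf{r}=\mathbf{r}^*$ and $m\ge2$. Then $r_i\ge2$ and $r_i\ge p-y$ for all $i$, and $\sigma_{\mathbf{r}}(X)=D_{r_1}\star\cdots\star D_{r_m}$ by Lemma~\ref{lem:secdet}.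

If $\rho\ge p-1$, there is no defect by Theorem~\ref{thm:det}(1) and Lemma~\ref{lem:reduce}(a). Let $\rho\le p-2$. Then $2(p-y-1)\le\rho\le p-2$, so $p\le2y$, and $Y=\mathbb{P}^1\times\mathbb{P}^b$ with degrees $(1,1)$ by Lemma~\ref{lem:small}, as $Y\ne\mathbb{P}^{p-1}$. Put $B=b+1\ge2$. Then $p=2B$, $y=B$ and $r_i\ge B$, so $m(B-1)\le\rho\le2B-2$. This forces $m=2$ and $r_1=r_2=B$. Conversely, for this $Y$ and $\mathbf{r}=(B,B)$ we have $\rho=p-2$. It remains to compute the defect in this case.

Theorem~\ref{thm:det}(2) gives
\[
\dim\sigma_{(B,B)}(X)=(2B-1)q+\min(q,f)-1,\qquad f=2B^2-(2B-1)=2b^2+2b+1 .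
\]
If $q<B$, then $\sigma_B(X)=D_B$ is the whole space and there is no defect; also $c<B\le f$, in agreement with the statement. Let $q\ge B$. Then $\dim\sigma_B(X)=B(B+q)-1$ and $n=B+q-1$, so the sum in \eqref{eq:expected} is
\[
2B(B+q)-2-(B+q-1)=(2B-1)q+(2B^2-B)-1=(2B-1)q+(f+b)-1 .
\]
Since $N=(2B-1)q+q-1$, the expected dimension is $(2B-1)q+\min(q,f+b)-1$, and the defect is $\min(q,f+b)-\min(q,f)$. It is $0$ for $q\le f$, and it is $\min(q-f,b)>0$ for $q\ge f+1$. With $q=c+1$, the condition $q\ge f+1$ is $c\ge2b^2+2b+1$, and $q-f=c-2b^2-2b$. Taking $c\ge2b^2+3b$ gives defect $b$, so defects are unbounded.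
\end{proof}

The largest defect $b$ is the gap between the two tori: $\dim T_{p,q}-\dim T_X=(p-1)-y=b$.

\begin{proof}[Proof of Corollary~\ref{cor:P1P1}]
For $Y=\mathbb{P}^1\times\mathbb{P}^1$ we have $p=4$ and $y=2$, so $p-y=2$ and every $\mathbf{r}$ satisfies the hypothesis of Theorem~\ref{thm:class}. With $b=1$ the conditions are $\mathbf{r}^*=(2,2)$ and $c\ge5$, and the defect is $\min\{c-4,1\}=1$.
\end{proof}

\begin{thebibliography}{9}

\bibitem{AMO}
Dario Antolini, Guido Mont\'ufar, Alessandro Oneto,
\emph{Hadamard ranks of algebraic varieties}, arXiv:2510.05231 (2025).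

\bibitem{Har}
Hartshorne, II.8.18 and III.7.9.

\end{thebibliography}
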